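# Boundary points of the pronilfactor and lost polynomial return times

## 1. Two half circles and one lost return time

Fix an irrational $\alpha$ and let $T$ be the rotation $Ty=y+\alpha$ on the circle $\mathbb T=\mathbb R/\mathbb Z$. Cut the circle into the open halves $V_1=(0,\tfrac12)$ and $V_2=(\tfrac12,1)$. Choose $y_0\in\mathbb T$ whose orbit avoids the two cut points $0$ and $\tfrac12$; only countably many points are excluded. Record the itinerary of $y_0$ in a sequence $w_0\in\{1,2\}^{\mathbb Z}$, where $w_0(n)=j$ if $T^ny_0\in V_j$. Let $X$ be the closure of the orbit of $x_0=(y_0,w_0)$ in $\mathbb T\times\{1,2\}^{\mathbb Z}$ under the map that rotates the first coordinate and shifts the second. Call this map $T$ again, and let $\pi:X\to\mathbb T$ be the projection to the first coordinate. Put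
$$U_j=\{(y,w)\in X: w(0)=j\},\qquad j=1,2 .$$

These sets are clopen in $X$, disjoint, and cover $X$. What are their images? If $T^mx_0\in U_1$, then $T^my_0\in V_1$. Every point of the open set $U_1$ is a limit of such orbit points, so $\pi U_1\subset[0,\tfrac12]$. On the other hand $\pi U_1$ is compact and contains every $T^my_0$ that lies in $V_1$; these points are dense in $V_1$. So $\pi U_1=[0,\tfrac12]$, and likewise $\pi U_2=[\tfrac12,1]$. Upstairs the sets are disjoint. Downstairs they touch at $0$ and at $\tfrac12$.

Now ask for which $n$ some point of $U_1$ is moved into $U_2$ by $T^n$, that is, $U_1\cap T^{-n}U_2\neq\emptyset$.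

For $n=0$ the answer is no upstairs, but yes for the images $\pi U_1,\pi U_2$, because of the touching points. For $n\ne0$, the set $T^{-n}V_2=V_2-n\alpha$ is an open half circle. The only open half circle disjoint from $V_1$ is $V_2$ itself, and $V_2-n\alpha\neq V_2$ because $n\alpha\ne0$ in $\mathbb T$. So $V_1\cap T^{-n}V_2$ is open and nonempty and contains some $T^my_0$. Then $T^mx_0\in U_1\cap T^{-n}U_2$, and the answer is yes upstairs.

The return times of $U_1,U_2$ are therefore $\mathbb Z\setminus\{0\}$, and those of $\pi U_1,\pi U_2$ are all of $\mathbb Z$. One return time, $n=0$, is seen by the images and lost upstairs, because it was seen only at boundary points. If we replace $\pi U_j$ by its interior, which is $V_j$, the discrepancy disappears.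

How many return times can be lost on the boundary? Can the images return at a large set of times, even at all times, while upstairs there is no return at all? That is the subject of this lecture, for return times along polynomials.

## 2. Return times along polynomials and the pronilfactor

**Definition (systems).** A topological dynamical system $(X,T)$ is a compact metric space $X$ with a homeomorphism $T:X\to X$. It is minimal if every orbit $\{T^nx:n\in\mathbb Z\}$ is dense; equivalently, the only nonempty closed set $M$ with $TM=M$ is $X$. A factor map $\pi:(X,T)\to(Y,T)$ is a continuous surjection with $\pi T=T\pi$. It is almost one-to-one if the points $y$ for which $\pi^{-1}(y)$ is a singleton contain a dense $G_\delta$ set.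

**Definition (return times).** Let $p=(p_1,\dots,p_d)\in\mathbb Z[x]^d$ and let $U_1,\dots,U_d\subset X$ be nonempty. Put
$$R_p(U_1,\dots,U_d)=\{n\in\mathbb Z:\ T^{-p_1(n)}U_1\cap\dots\cap T^{-p_d(n)}U_d\ne\emptyset\}.$$
So $n\in R_p(U_1,\dots,U_d)$ exactly when some point $y$ satisfies $T^{p_j(n)}y\in U_j$ for all $j$. The same definition is used in a factor, for arbitrary nonempty subsets, not necessarily open. The tuple $p$ is essentially distinct if no $p_i-p_j$ with $i<j$ is constant.

In Section 1 we computed $R_p$ for $p=(0,n)$. The tuples $(0,n^2)$ and $(0,n,2n)$ are essentially distinct; $(n,n+1)$ is not.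

**Definition (piecewise syndetic).** A set $A\subset\mathbb Z$ is piecewise syndetic if for some finite $F\subset\mathbb Z$ the set $\bigcup_{f\in F}(A-f)$ contains arbitrarily long intervals of integers.

The set $\mathbb Z$ is piecewise syndetic. So is the set of even numbers lying in $\bigcup_N[N!,N!+N]$, with $F=\{0,1\}$. The set of squares is not. Indeed, if $m^2<\dots<(m+r)^2$ (with $m\ge0$) are the squares in a block of $L$ consecutive integers, then $r^2\le L-1$, so the block contains at most $\sqrt L+1$ squares. Hence $|F|$ translates of the squares cannot fill the block once $|F|(\sqrt L+1)<L$.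

**Definition (nilsystems and pronilfactor).** A nilsystem is a translation $x\mapsto gx$ on $G/\Gamma$, where $G$ is a nilpotent Lie group and $\Gamma$ a discrete cocompact subgroup. An inverse limit of systems $Y_1\leftarrow Y_2\leftarrow\cdots$, with factor maps as arrows, is the space of compatible sequences $(y_m)_m$ with the coordinatewise map. For a minimal system $(X,T)$, the maximal infinite-step pronilfactor $(X_\infty,T)$ is the largest factor of $X$ that is an inverse limit of minimal nilsystems: every factor map from $X$ to an inverse limit of minimal nilsystems factors through $X\to X_\infty$. Equivalently, $X_\infty$ is the inverse limit of the maximal $k$-step pronilfactors, $k\in\mathbb N$.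

The nilsystems we need are the rotation by $1$ on $\mathbb Z/k$ (take $G=\mathbb Z$, $\Gamma=k\mathbb Z$) and rotations on $\mathbb T^m$ (take $G=\mathbb R^m$, $\Gamma=\mathbb Z^m$). Here is an inverse limit. Let $\prod_P\mathbb Z/P$ be the product over all primes, with the rotation by $(1,1,\dots)$. Keeping only the first $m$ primes gives, by the Chinese remainder theorem, the rotation by $1$ on $\mathbb Z/(P_1\cdots P_m)$, and the full product is the inverse limit of these. It is minimal: the multiples of $(1,1,\dots)$ are dense, because finitely many residues can be prescribed at once.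

**Definition (proximal, distal).** Points $u,v$ are proximal if $\inf_n d(T^nu,T^nv)=0$. A system is distal if proximal points are equal.

Rotations are isometries for a suitable metric, hence distal. In general, nilsystems are distal (Auslander–Green–Hahn).

Two results say that $X_\infty$ controls polynomial return times of open sets. Let $(X,T)$ be minimal, $\pi:X\to X_\infty$ the factor map, $U_1,\dots,U_d\subset X$ nonempty and open, and $p$ essentially distinct. Write $A^\circ$ for the interior and $\overline A$ for the closure of $A$.

**Theorem (Qiu).** If $R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)\ne\emptyset$, then $R_p(U_1,\dots,U_d)\neq\emptyset$.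

**Theorem (Glasscock–Koutsogiannis–Le–Moreira–Richter–Robertson).** The set $R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)\setminus R_p(U_1,\dots,U_d)$ is not piecewise syndetic.

In general
$$R_p(U_1,\dots,U_d)\subset R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)\subset R_p(\pi U_1,\dots,\pi U_d),\tag{1}$$
where the second inclusion is obvious and the first holds for any factor map of a minimal system. Both theorems concern the first inclusion. In Section 1 the loss occurred in the second. The following question comes from Ioannis Kousek, "A refined structure theorem for polynomial return-time sets in minimal systems", arXiv:2607.18987 (2026).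

**Question.** Let $(X,T)$ be minimal and invertible, with factor map $\pi:X\to X_\infty$. For all $d$, all nonempty open $U_1,\dots,U_d\subset X$ and all essentially distinct $p\in\mathbb Z[x]^d$: if $R_p(\pi U_1,\dots,\pi U_d)$ is piecewise syndetic, is $R_p(U_1,\dots,U_d)\ne\emptyset$?

The answer is no, and one can say for which tuples. Call an essentially distinct $p\in\mathbb Z[x]^d$ exempt if $d=1$, or if $d=2$ and $\deg(p_1-p_2)=1$.

**Theorem A.**

1. There is a minimal invertible system $(X,T)$, with factor map $\pi:X\to X_\infty$ onto its maximal infinite-step pronilfactor, such that for every essentially distinct non-exempt $p\in\mathbb Z[x]^d$, $d\in\mathbb N$, there are nonempty clopen $U_1,\dots,U_d\subset X$ with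
$$R_p(\pi U_1,\dots,\pi U_d)=\mathbb Z,\qquad R_p(U_1,\dots,U_d)=\emptyset.$$
Here $X_\infty=\prod_{P\text{ prime}}\mathbb Z/P$ with the rotation by $(1,1,\dots)$, and $\pi$ is almost one-to-one.
2. If $p$ is exempt, then for every minimal invertible $(X,T)$ and all nonempty open $U_i$: $R_p(\pi U_1,\dots,\pi U_d)\neq\emptyset$ implies $R_p(U_1,\dots,U_d)\ne\emptyset$.

So the implication in the Question holds for all systems and all open sets if and only if $p$ is exempt. It fails for $(0,n^2)$ and for $(0,n,2n)$.

**Theorem B.** There is a minimal $(X,T)$ with $X_\infty=\mathbb T^{\mathbb N}$ and nonempty clopen $U_1,U_2,U_3$ such that, for $p=(0,n,2n)$, $R_p(\pi U_1,\pi U_2,\pi U_3)=\mathbb Z$ and $R_p(U_1,U_2,U_3)=\emptyset$.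

**Proposition C.** In the setting of the Question, if $R_p\big(\pi U_1,(\pi U_2)^\circ,\dots,(\pi U_d)^\circ\big)\ne\emptyset$ (at most one set without interior taken, in any position), then $R_p(U_1,\dots,U_d)\neq\emptyset$. In particular the implication in the Question holds if all but one of the $\pi U_i$ are open. By Theorem A with $p=(0,n^2)$, "one" cannot be replaced by "two".

We begin with the positive statements; they show what a counterexample must look like.

## 3. One boundary does no harm

**Lemma 1.** Let $\pi:X\to Y$ be a factor map of minimal systems and $U\subset X$ nonempty and open. Then $\pi U$ has nonempty interior, and $(\pi U)^\circ$ is dense in $\pi U$.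

*Proof.* Choose a nonempty open $W$ with $\overline W\subset U$. Every orbit meets $W$, so the translates $T^iW$ cover $X$, and by compactness finitely many do. Then finitely many translates of the closed set $\pi\overline W$ cover $Y$. By Baire one of these translates has interior. Translates are homeomorphic images of each other, so $\pi\overline W\subset\pi U$ has interior.

For density, let $u\in U$ and let $B$ be an open neighborhood of $\pi u$. The set $U\cap\pi^{-1}B$ is open and nonempty, so its image has nonempty interior. This image lies in $\pi U\cap B$, so $(\pi U)^\circ$ meets $B$. $\square$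

The first inclusion in (1) follows. If $W=\bigcap_jT^{-p_j(n)}U_j$ is nonempty, then $(\pi W)^\circ$ is nonempty, and $T^{p_j(n)}(\pi W)^\circ$ is an open subset of $\pi U_j$, so it lies in $(\pi U_j)^\circ$.

**Proof of Proposition C.** Let $n\in R_p\big(\pi U_1,(\pi U_2)^\circ,\dots,(\pi U_d)^\circ\big)$. The set $O=\bigcap_{j\ge2}T^{-p_j(n)}(\pi U_j)^\circ$ is open (the whole space if $d=1$) and meets $T^{-p_1(n)}\pi U_1$. So the open set $T^{p_1(n)}O$ meets $\pi U_1$. By Lemma 1 it meets $(\pi U_1)^\circ$. Hence $R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)\ne\emptyset$, and Qiu's theorem gives $R_p(U_1,\dots,U_d)\neq\emptyset$. The argument is the same for any other exceptional index. If all but one of the $\pi U_i$ are open, then $R_p(\pi U_1,\dots,\pi U_d)$ is a set of this kind. The final claim, about "two", will follow from Theorem A(1), since for $(0,n^2)$ there are only two sets. $\square$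

## 4. Linear pairs

Next, the smallest tuples. If $d=1$, then $T^{-p_1(n)}U_1\ne\emptyset$ for every $n$, so $R_p(U_1)=\mathbb Z$. If $p=(0,n)$, then the orbit of any point of $U_1$ visits $U_2$, so $R_p(U_1,U_2)$ is never empty.

For $p=(0,2n)$ something can go wrong upstairs: in $X=\mathbb Z/2$ with $U_1=\{0\}$, $U_2=\{1\}$ we get $R_p(U_1,U_2)=\emptyset$. But then the images do not return either, since $X_\infty=X$. The proof below shows that this parity obstruction and its analogues for $\mathbb Z/k$ are the only ones, and that they are already visible in $X_\infty$.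

**Proof of Theorem A(2).** The case $d=1$ is done. Let $d=2$ and $p_2(n)-p_1(n)=an+b$ with $a\neq0$.

**Step 1: split $X$ into $T^a$-minimal pieces.** Let $M\subset X$ be a $T^a$-minimal set (it exists by Zorn's lemma). Each $T^iM$ is $T^a$-minimal, so any two of these sets are equal or disjoint. The union $\bigcup_{0\le i<|a|}T^iM$ is closed, and it is $T$-invariant because $T^{|a|}M=M$; so it equals $X$. The integers $i$ with $T^iM=M$ form a subgroup of $\mathbb Z$ containing $a$. It is $k\mathbb Z$, where $k\ge1$ is least with $T^kM=M$, and $k\mid a$. Therefore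
$$X=M\sqcup TM\sqcup\dots\sqcup T^{k-1}M,$$
a partition into finitely many closed sets, which are thus clopen, each of them $T^a$-minimal.

**Step 2: the pieces are visible in $X_\infty$.** Define $\kappa:X\to\mathbb Z/k$ by $\kappa(x)=i$ for $x\in T^iM$. It is a factor map onto the rotation by $1$ on $\mathbb Z/k$, which is a minimal nilsystem. By maximality of $X_\infty$ there is a factor map $\kappa':X_\infty\to\mathbb Z/k$ with $\kappa=\kappa'\circ\pi$.

**Step 3: from a return of the images to a return upstairs.** Let $n\in R_p(\pi U_1,\pi U_2)$. Then for some $y\in\pi U_1$ we have $T^{an+b}y\in\pi U_2$. Choose $x_1\in U_1$ and $x_2\in U_2$ with $\pi x_1=y$ and $\pi x_2=T^{an+b}y$. In $\mathbb Z/k$, since $k\mid a$,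
$$\kappa(x_2)=\kappa'(T^{an+b}y)=\kappa'(y)+an+b=\kappa(x_1)+b=\kappa(T^bx_1).$$
So $T^bx_1$ and $x_2$ lie in the same piece. That piece is $T^a$-minimal, and $U_2$ meets it in a nonempty relatively open set, because it contains $x_2$. Hence $T^{am}T^bx_1\in U_2$ for some $m\in\mathbb Z$. The point $z=T^{-p_1(m)}x_1$ satisfies $T^{p_1(m)}z=x_1\in U_1$ and $T^{p_2(m)}z=T^{am+b}x_1\in U_2$, so $m\in R_p(U_1,U_2)$. $\square$

The time $m$ found here has nothing to do with $n$. In Section 1 the time $n=0$ was lost, and others were available to replace it.

## 5. Coding: from open sets in $Y$ to clopen sets above $Y$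

The construction of Section 1 works over any pronilsystem and for countably many open sets at once. This turns the search for a counterexample into a problem about open sets and their closures in a single known space $Y$.

**Lemma 2 (coding).** Let $(Y,T)$ be a minimal system that is an inverse limit of minimal nilsystems, and let $(V_k)$ be a countable family of nonempty open subsets of $Y$. Then there are a minimal system $(X,T)$, a factor map $\pi:X\to Y$ and nonempty clopen $U_k\subset X$ such that

1. $\pi U_k=\overline{V_k}$ for all $k$;
2. $R_p(U_{k_1},\dots,U_{k_d})\subset R_p(V_{k_1},\dots,V_{k_d})$ for all $d$, all $k_1,\dots,k_d$ and all $p\in\mathbb Z[x]^d$;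
3. $\pi$ is the factor map of $X$ onto its maximal infinite-step pronilfactor.

Moreover, $\pi$ is almost one-to-one.

*Proof.* Repeating sets if necessary, we index the family by $k\in\mathbb N$.

**Step 1: build $X$.** We want points of $Y$ whose orbits avoid all boundaries. Each $\partial V_k$ is closed and nowhere dense, so by Baire
$$Y_0=Y\setminus\bigcup_{k\in\mathbb N,\ n\in\mathbb Z}T^{-n}\partial V_k$$
is a dense $G_\delta$ set, and it is $T$-invariant. For $y\in Y_0$ define $\omega(y)\in\{0,1\}^{\mathbb N\times\mathbb Z}$ by $\omega(y)(k,n)=1_{V_k}(T^ny)$. Fix $y_0\in Y_0$ and put $x_0=(y_0,\omega(y_0))$. On $Y\times\{0,1\}^{\mathbb N\times\mathbb Z}$ consider the homeomorphism, again called $T$, that acts by $T$ on $Y$ and by the shift $\omega(k,n)\mapsto\omega(k,n+1)$ on the second factor. It maps $(y,\omega(y))$ to $(Ty,\omega(Ty))$. Let $X$ be the closure of the orbit of $x_0$ and $\pi:X\to Y$ the projection. The set $\pi(X)$ is compact and contains the dense orbit of $y_0$, so $\pi(X)=Y$.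

**Step 2: fibers over $Y_0$ are singletons.** Let $y\in Y_0$ and let $(y,\omega)\in X$, say $(y,\omega)=\lim_rT^{m_r}x_0$. For all $k,n$ we have $T^{n+m_r}y_0\to T^ny\notin\partial V_k$, and $1_{V_k}$ is continuous off $\partial V_k$. Hence $\omega(k,n)=\lim_r1_{V_k}(T^{n+m_r}y_0)=1_{V_k}(T^ny)$. So $\pi^{-1}(y)=\{(y,\omega(y))\}$. In particular $\pi$ is almost one-to-one.

**Step 3: $X$ is minimal.** Let $M\subset X$ be nonempty, closed and invariant. Then $\pi(M)$ is nonempty, closed and invariant, so $\pi(M)=Y$. So $M$ contains a point above $y_0$. The only such point is $x_0$, so $M=X$.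

**Step 4: property 1.** Let $U_k=\{(y,\omega)\in X:\omega(k,0)=1\}$, which is clopen. By definition,
$$T^mx_0\in U_k\iff T^my_0\in V_k.\tag{2}$$
A point of the open set $U_k$ is a limit of orbit points $T^{m_r}x_0\in U_k$, so by (2) its projection is a limit of points of $V_k$. Thus $\pi U_k\subset\overline{V_k}$. Conversely, $\pi U_k$ is compact and by (2) contains every $T^my_0$ that lies in $V_k$. These are dense in $V_k$. So $\pi U_k=\overline{V_k}$, and $U_k\neq\emptyset$.

**Step 5: property 2.** Let $n\in R_p(U_{k_1},\dots,U_{k_d})$. The set $\bigcap_jT^{-p_j(n)}U_{k_j}$ is open and nonempty, so it contains some $T^mx_0$. Then $T^{m+p_j(n)}x_0\in U_{k_j}$, and (2) gives $T^{p_j(n)}(T^my_0)\in V_{k_j}$ for all $j$. So $n\in R_p(V_{k_1},\dots,V_{k_d})$.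

**Step 6: property 3.** We must show that $X_\infty$ is not larger than $Y$. Let $\pi_\infty:X\to X_\infty$ be the maximal infinite-step pronilfactor. By maximality $\pi=\varphi\circ\pi_\infty$ for a factor map $\varphi:X_\infty\to Y$. If $\varphi(u)=y_0$ and $u=\pi_\infty(x)$, then $\pi(x)=y_0$, so $x=x_0$; thus $\varphi^{-1}(y_0)$ is the single point $\pi_\infty(x_0)$.

Suppose $\varphi(u)=\varphi(v)$. By minimality of $Y$ choose $n_r$ with $T^{n_r}\varphi(u)\to y_0$, and pass to a subsequence with $T^{n_r}u\to u'$ and $T^{n_r}v\to v'$. Then $\varphi(u')=\varphi(v')=y_0$, so $u'=v'$, and $u,v$ are proximal. But $X_\infty$ is distal. Indeed, if $u\neq v$, then some coordinates $u_m\ne v_m$ in a nilsystem of the inverse limit differ. Nilsystems are distal, so the distances $d(T^nu_m,T^nv_m)$ are bounded below, and by uniform continuity of the coordinate map so are the $d(T^nu,T^nv)$. Hence $u=v$. So $\varphi$ is a continuous bijection of compact spaces commuting with $T$, that is, an isomorphism. $\square$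

The system of Section 1 is the case $Y=\mathbb T$ with the family $V_1,V_2$, since on the orbit of $x_0$ the symbol $w(n)$ and the two bits $\omega(1,n),\omega(2,n)$ determine each other. So that system is minimal, and $\mathbb T$ is its $X_\infty$.

By Lemma 2, a strong counterexample for $p$ follows once we have, in some minimal pronilsystem $Y$, nonempty open sets with
$$R_p(V_1,\dots,V_d)=\emptyset,\qquad R_p(\overline{V_1},\dots,\overline{V_d})=\mathbb Z.\tag{3}$$

## 6. Squares modulo primes, and why one test is not enough

Take $p=(0,n^2)$. We look for open $V_1,V_2$ such that no point $y$ has $y\in V_1$ and $T^{n^2}y\in V_2$, although their closures achieve this for every $n$.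

A torus is useless here. Let $Y=\mathbb T^m$ with rotation by $\alpha=(\alpha_1,\dots,\alpha_m)$ and $1,\alpha_1,\dots,\alpha_m$ rationally independent. By Weyl's theorem the points $n^2\alpha$ are dense, so some $n^2\alpha$ lies in the open set $V_2-V_1$, and $R_p(V_1,V_2)\ne\emptyset$. We need a space where $n^2$ misses something. The smallest is $\mathbb Z/3$, where squares are $0$ or $1$ and never $2$. So work in
$$Y=\prod_P\mathbb Z/P,\qquad T=\text{rotation by }(1,1,\dots),$$
and write $B_P$ for the set of non-squares in $\mathbb Z/P$. For odd $P$ it is nonempty, because $x$ and $-x$ have the same square, so squaring is not injective on $\mathbb Z/P$ and hence not onto.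

The first thing to try is a single prime: $V_1=\{x_3=0\}$ and $V_2=\{x_3=2\}$. If $y_3=0$, then $(T^{n^2}y)_3=n^2\ne2$, so $R_p(V_1,V_2)=\emptyset$. But both sets are clopen, so the closures do no better. In fact:

**Remark.** If $V_1,V_2$ are open, $R_p(V_1,V_2)=\emptyset$ and $V_2$ is clopen, then $R_p(\overline{V_1},\overline{V_2})=\emptyset$: if the open set $T^{-p_2(n)}V_2$ meets the closure of $T^{-p_1(n)}V_1$, it meets $T^{-p_1(n)}V_1$. The same holds with the roles exchanged.

So both sets must have boundary. To let the closure of $V_1$ forget the test "$x_P=0$", let the prime vary and put $V_1=\bigcup_{\tau}\{x_\tau=0\}$, the union over all odd primes. This set is open and dense. To contradict $x_\tau=0$ for every $\tau$, the set $V_2$ should demand $x_i\in B_i$ for all odd $i$. But this is not an open condition: a nonempty open set contains a set restricting only finitely many coordinates. If we truncate to $V_2=\{x:x_i\in B_i\text{ for odd }i<\sigma\}$, a point of $V_1$ with witness $\tau\geq\sigma$ escapes. Explicitly, given $n$, take $y$ with $y_i\in B_i-n^2$ for odd $i<\sigma$ and $y_\tau=0$ for one odd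 prime $\tau\ge\sigma$. Then $y\in V_1$, $T^{n^2}y\in V_2$, and $R_p(V_1,V_2)=\mathbb Z$.

The conflict is clear. The test of $V_1$ at $\tau$ works only if the cutoff $\sigma$ of $V_2$ comes later, yet $V_1$ must allow arbitrarily late $\tau$. The way out is to make the cutoff of $V_2$ a test too. Let $V_2$ also carry a witness $\sigma$, at which $V_2$ demands $x_\sigma=0$, and let $V_1$ in turn prepare, at all coordinates before its own witness, to refute a test of $V_2$. Then whichever witness comes first yields the contradiction. For this to be consistent, each coordinate must be reserved for the tests of one of the two sets.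

Here is the construction for squares. Split the odd primes into two infinite sets $N_1,N_2$ and put
$$V_1=\bigcup_{\tau\in N_1}\{x:\ x_\tau=0,\ x_i\in-B_i\text{ for }i\in N_2,\ i<\tau\},$$
$$V_2=\bigcup_{\tau\in N_2}\{x:\ x_\tau=0,\ x_i\in B_i\text{ for }i\in N_1,\ i<\tau\}.$$
Both are open and nonempty. Suppose $y\in V_1$ with witness $\tau_1$ and $T^{n^2}y\in V_2$ with witness $\tau_2$. If $\tau_1<\tau_2$, then $y_{\tau_1}=0$ and $y_{\tau_1}+n^2\in B_{\tau_1}$, so $n^2$ is a non-square mod $\tau_1$. If $\tau_2<\tau_1$, then $y_{\tau_2}+n^2=0$ and $y_{\tau_2}\in-B_{\tau_2}$, so $n^2=-y_{\tau_2}$ is a non-square mod $\tau_2$. Both are absurd, and $\tau_1\neq\tau_2$ since $N_1\cap N_2=\emptyset$. So $R_p(V_1,V_2)=\emptyset$.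

Now the closures. A basic neighborhood restricts only finitely many coordinates, and the witness $\tau$ can be moved beyond them. So $\overline{V_1}$ contains all $x$ with $x_i\in-B_i$ for every $i\in N_2$, and $\overline{V_2}$ contains all $x$ with $x_i\in B_i$ for every $i\in N_1$. Given $n$, choose $y_i\in-B_i$ for $i\in N_2$ and $y_i\in B_i-n^2$ for $i\in N_1$. Then $y\in\overline{V_1}$ and $T^{n^2}y\in\overline{V_2}$. So $R_p(\overline{V_1},\overline{V_2})=\mathbb Z$, and (3) holds.

With Lemma 2 this already answers the Question in the negative. Next we put the mechanism in general form.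

## 7. Interleaved witnesses

**Lemma 3.** Let $I$ be a countable set enumerated in order type $\mathbb N$, let $K_i$ $(i\in I)$ be compact metrizable abelian groups, $G=\prod_iK_i$, $\alpha=(\alpha_i)\in G$ and $T:y\mapsto y+\alpha$. Let $p\in\mathbb Z[x]^d$, and let $I=N_0\sqcup N_1\sqcup\dots\sqcup N_d$ with $N_1,\dots,N_d$ infinite. For $i\in N_0$ put $C_{i,j}=K_i$ for all $j$. Suppose that for each $i\in N_l$, $1\le l\le d$, there are a nonempty open $E_i\subset K_i$ and closed $C_{i,1},\dots,C_{i,d}\subset K_i$, each the closure of its interior, such that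

- (M) for every $n\in\mathbb Z$ there is $y\in K_i$ with $y+p_j(n)\alpha_i\in C_{i,j}$ for all $j=1,\dots,d$;
- (S) there are no $n\in\mathbb Z$, $y\in K_i$ with $y+p_l(n)\alpha_i\in E_i$ and $y+p_j(n)\alpha_i\in C_{i,j}$ for all $j\ne l$.

Then there are nonempty open $V_1,\dots,V_d\subset G$ with $R_p(V_1,\dots,V_d)=\emptyset$ and $R_p(\overline{V_1},\dots,\overline{V_d})=\mathbb Z$.

Here (M) says that the large sets $C_{i,j}$ meet at all times, and (S) that they separate once the $l$-th one is replaced by the test set $E_i$. For squares and $i\in N_1$ we used $E_i=\{0\}$, $C_{i,1}=\mathbb Z/i$, $C_{i,2}=B_i$.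

*Proof.* **Step 1: define the sets.** By (M) all $C_{i,j}$ are nonempty, and being closures of their interiors, they have nonempty interiors. Put
$$V_j=\bigcup_{\tau\in N_j}\{x\in G:\ x_i\in C_{i,j}^\circ\text{ for all }i<\tau,\ x_\tau\in E_\tau\}.$$
Each set in the union is nonempty and restricts finitely many coordinates to open sets, so $V_j$ is nonempty and open.

**Step 2: the open sets never return.** Suppose $y+p_j(n)\alpha\in V_j$ for all $j$, with witnesses $\tau_j\in N_j$. These are distinct, because the $N_j$ are disjoint. Let $\tau=\tau_l$ be the smallest. Then $y_\tau+p_l(n)\alpha_\tau\in E_\tau$. For $j\neq l$ we have $\tau<\tau_j$, so $y_\tau+p_j(n)\alpha_\tau\in C_{\tau,j}^\circ$. This contradicts (S) at the coordinate $\tau\in N_l$. So $R_p(V_1,\dots,V_d)=\emptyset$.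

**Step 3: the closures forget the witnesses,** that is, $\overline{V_j}\supset\prod_iC_{i,j}$. Let $x\in\prod_iC_{i,j}$ and take a basic neighborhood of $x$. It restricts finitely many coordinates, and since $N_j$ is infinite we may pick $\tau\in N_j$ larger than all of them. Since $x_i$ lies in the closure of $C_{i,j}^\circ$, the neighborhood contains a point whose coordinates $i<\tau$ lie in $C_{i,j}^\circ$ and whose $\tau$-th coordinate lies in $E_\tau$. This point is in $V_j$.

**Step 4: the closures always return.** Given $n$, choose $y_i$ by (M) for $i\in N_1\cup\dots\cup N_d$, and arbitrarily for $i\in N_0$. Then $y+p_j(n)\alpha\in\prod_iC_{i,j}\subset\overline{V_j}$ for all $j$. So $R_p(\overline{V_1},\dots,\overline{V_d})=\mathbb Z$. $\square$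

The remaining task is local: for a given $p$, find infinitely many groups $K_i$ and sets satisfying (M) and (S) for each role $l$. In a finite discrete group every subset is clopen, so the requirement "closure of its interior" holds automatically.

## 8. Two kinds of subtuples

A non-exempt essentially distinct tuple contains one of two small patterns:

- Type I: a pair with $q=p_2-p_1$ of degree at least $2$;
- Type II: a triple all of whose pairwise differences have degree exactly $1$.

Indeed, if some difference has degree at least $2$, we have a pair of Type I. Otherwise all differences have degree exactly $1$; then $p$ being non-exempt forces $d\geq3$, and any three entries form a triple of Type II.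

It suffices to treat the small patterns. If $J$ indexes the subtuple $p_J$ and we set $U_j=X$ for $j\notin J$, then $\pi U_j=X_\infty$ for these $j$, and
$$R_p(U_1,\dots,U_d)=R_{p_J}(U_J),\qquad R_p(\pi U_1,\dots,\pi U_d)=R_{p_J}(\pi U_J),\tag{4}$$
since the extra conditions are void.

For both types we apply Lemma 3 in $Y=\prod_P\mathbb Z/P$, with the primes in increasing order, $K_P=\mathbb Z/P$, $\alpha_P=1$ and $E_P=\{0\}$.

## 9. Type I: polynomials that miss a residue

For squares we used that $n^2$ misses residues modulo every odd prime. For a general $q$ of degree at least $2$ we need this for infinitely many primes.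

**Lemma 4.** Let $q\in\mathbb Z[x]$ have degree at least $2$. There are infinitely many primes $P$ with $q(\mathbb Z/P)\neq\mathbb Z/P$.

*Proof.* On the finite set $\mathbb Z/P$, not surjective is the same as not injective, so we look for collisions modulo $P$. Choose $m\in\mathbb Z$ with $q'(m)\ne0$ and write
$$q(m+x)-q(m)=x\,h(x).$$
Here $h\in\mathbb Z[x]$, $\deg h=\deg q-1\ge1$, and $h(0)=q'(m)\neq0$.

Infinitely many primes divide some value $h(x)$ with $x\in\mathbb Z$; this is Schur's theorem, and here is the argument. Given finitely many primes with product $M$, write $h(x)=h(0)+xk(x)$ with $k\in\mathbb Z[x]$. Then for $t\in\mathbb Z$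
$$h(h(0)Mt)=h(0)\bigl(1+Mt\,k(h(0)Mt)\bigr).$$
The factor in parentheses is coprime to $M$, and for large $t$ its absolute value exceeds $1$ because $h$ is not constant. So it has a prime divisor outside the given list.

Only finitely many primes divide $h(0)$, so infinitely many primes $P\nmid h(0)$ divide some value $h(x)$. For such $P$ and $x$ we have $P\nmid x$, since otherwise $h(x)\equiv h(0)\not\equiv0\pmod P$. Hence $q(m+x)\equiv q(m)$ while $m+x\not\equiv m\pmod P$. So $q$ is not injective on $\mathbb Z/P$, and therefore not surjective. $\square$

**Proposition 5.** For every pair $p=(p_1,p_2)$ of Type I there are nonempty open $V_1,V_2\subset Y=\prod_P\mathbb Z/P$ satisfying (3).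

*Proof.* Split the primes of Lemma 4 for $q=p_2-p_1$ into two infinite sets $N_1,N_2$, and let $N_0$ be the set of all other primes. For $P\in N_1\cup N_2$ write $K=\mathbb Z/P$ and $B=K\setminus q(K)\ne\emptyset$. We check (M) and (S).

For $P\in N_1$ put $C_{P,1}=K$, $C_{P,2}=B$. (M): pick $c\in B$ and $y=c-p_2(n)$; then $y+p_2(n)=c\in B$. (S) with $l=1$: if $y+p_1(n)=0$, then $y+p_2(n)=q(n)\notin B$.

For $P\in N_2$ put $C_{P,1}=-B$, $C_{P,2}=K$. (M): pick $c\in-B$ and $y=c-p_1(n)$. (S) with $l=2$: if $y+p_2(n)=0$, then $y+p_1(n)=-q(n)\notin-B$.

Lemma 3 gives $V_1,V_2$. $\square$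

## 10. Type II: a three-point set without affine symmetry

Take $p=(0,n,2n)$. Modulo an odd prime all pairwise differences are onto, so no pair obstructs; the three sets must cooperate. Consider the role $l=1$. If the first point is $0$, the other two are $n$ and $2n$, and both determine $n$. So they can be given contradictory conditions: let $C_2$ say "$n\in D$" and $C_3$ say "$n\notin D$", that is, $C_2=D$ and $C_3=2\cdot(K\setminus D)$ for some $D\subset K=\mathbb Z/P$. Then (S) is automatic. For (M) we need, for every $n$, a starting point $x$ with $x+n\in D$ and $x+2n\in2(K\setminus D)$. Moving $x$ shifts the two tests by different amounts, $x$ and $x/2$, and we need $D$ to notice.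

In general we will need: for every $n$ there is $z$ with $n+z\in D$ and $n+\lambda z\notin D$, where $\lambda\neq0,1$ depends on $p$ and $l$. If there is no such $z$ for a given $n$, then the affine map
$$h(u)=n+\lambda(u-n)\tag{5}$$
sends $D$ into $D$, since $u=n+z$ goes to $n+\lambda z$. It is injective, so it permutes $D$. Thus $D$ must have no symmetry of the form (5).

A single point $D=\{u\}$ fails at $n=u$, where $h(u)=u$. For two points $D=\{u,v\}$ with $P$ odd, $h$ could fix both points, which forces $\lambda=1$, or exchange them, and this happens for $\lambda=-1$, $n=(u+v)/2$. The value $\lambda=-1$ does occur: it is the role of the middle term in $(0,n,2n)$. So two points are not enough in general, and we take three with unequal gaps.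

**Lemma 6.** Let $P\ge11$ be prime, $K=\mathbb Z/P$ and $D=\{-4,-1,5\}\subset K$. For all $\lambda\in K\setminus\{0,1\}$ and all $n\in K$ there is $z\in K$ with $n+z\in D$ and $n+\lambda z\notin D$.

*Proof.* The differences of the three numbers are $3,6,9$, so $D$ has three elements since $P\ge11$. Suppose there is no such $z$. Then, as explained, $h$ in (5) permutes $D$. Compare power sums; in $K$
$$\sum_{u\in D}u=0,\qquad\sum_{u\in D}u^2=16+1+25=42,\qquad\sum_{u\in D}u^3=-64-1+125=60.$$
Summing $h(u)$ over $D$ gives $0=3n+\lambda(0-3n)=3(1-\lambda)n$, so $n=0$, because $3(1-\lambda)$ is invertible. Hence $h(u)=\lambda u$ and $\lambda D=D$. Summing squares gives $42\lambda^2=42$. Since $42=2\cdot3\cdot7$ is invertible modulo $P\ge11$, $\lambda^2=1$, so $\lambda=-1$. Then $D=-D$, and summing cubes gives $60=-60$ in $K$, so $P\mid120=2^3\cdot3\cdot5$. This contradicts $P\geq11$. $\square$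

**Proposition 7.** For every triple $p=(p_1,p_2,p_3)$ of Type II there are nonempty open $V_1,V_2,V_3\subset Y=\prod_P\mathbb Z/P$ satisfying (3).

*Proof.* **Step 1: choose the sets.** Write $p_j(n)=p_1(n)+a_jn+b_j$; the $a_1,a_2,a_3$ are distinct integers (with $a_1=b_1=0$). All but finitely many primes satisfy $P\geq11$ and divide none of the $a_j-a_k$, $j\ne k$. Partition these primes into three infinite sets $N_1,N_2,N_3$, and let $N_0$ contain the remaining primes. Let $P\in N_l$, $\{j,k,l\}=\{1,2,3\}$ and $K=\mathbb Z/P$. In $K$ put
$$\beta=a_j-a_l,\qquad\gamma=a_k-a_l,\qquad\lambda=\beta/\gamma .$$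
Both $\beta,\gamma$ are nonzero, so $\lambda\ne0$; and $\beta-\gamma=a_j-a_k\neq0$, so $\lambda\neq1$. The maps $\phi(s)=\beta s+b_j-b_l$ and $\psi(s)=\gamma s+b_k-b_l$ are bijections of $K$. With $D=\{-4,-1,5\}$ put
$$C_{P,l}=K,\qquad C_{P,j}=\phi(D),\qquad C_{P,k}=\psi(K\setminus D).$$
For $y\in K$ and $n\in\mathbb Z$ set $x=y+p_l(n)$. Then $y+p_j(n)=x+\phi(n)$ and $y+p_k(n)=x+\psi(n)$.

**Step 2: (S).** If $x=0$, $\phi(n)\in\phi(D)$ and $\psi(n)\in\psi(K\setminus D)$, then modulo $P$ both $n\in D$ and $n\notin D$, a contradiction.

**Step 3: (M).** Try $x=\beta z$ with $z\in K$. Since $\beta=\gamma\lambda$,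
$$x+\phi(n)=\phi(n+z),\qquad x+\psi(n)=\psi(n+\lambda z).$$
By Lemma 6 there is $z$ with $n+z\in D$ and $n+\lambda z\in K\setminus D$. With $y=\beta z-p_l(n)$ we get $y+p_j(n)\in C_{P,j}$ and $y+p_k(n)\in C_{P,k}$; the condition on $C_{P,l}=K$ is void.

Lemma 3 gives $V_1,V_2,V_3$. $\square$

## 11. All failures in a single system

**Proof of Theorem A(1).** The tuples of Types I and II form a countable set, since $\mathbb Z[x]$ is countable. For each of them take the open sets of Proposition 5 or Proposition 7. They all lie in the same minimal system $Y=\prod_P\mathbb Z/P$ with rotation by $(1,1,\dots)$, which by Section 2 is an inverse limit of minimal nilsystems; only the partition of the primes depends on the tuple. Apply Lemma 2 to the countable family of all these sets. It gives one minimal invertible system $(X,T)$ with $X_\infty=Y$ and $\pi$ almost one-to-one. For each tuple $p$ of Type I or II, the clopen sets $U_j$ above the corresponding $V_j$ satisfy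
$$R_p(U_1,\dots,U_d)\subset R_p(V_1,\dots,V_d)=\emptyset,\qquad R_p(\pi U_1,\dots,\pi U_d)=R_p(\overline{V_1},\dots,\overline{V_d})=\mathbb Z .$$
An arbitrary non-exempt essentially distinct tuple contains a subtuple of Type I or II, and (4) carries the conclusion over, using the clopen set $X$ in the unused positions. $\square$

Since $\mathbb Z$ is piecewise syndetic and $(0,n^2)$ and $(0,n,2n)$ are non-exempt, the Question has a negative answer; and with part 2 the implication holds for all systems and all open sets exactly when $p$ is exempt. By Qiu's theorem, in these examples even $R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)=\emptyset$, so all of $\mathbb Z$ is lost in the second inclusion of (1). The interiors in the theorems of Qiu and of Glasscock–Koutsogiannis–Le–Moreira–Richter–Robertson therefore cannot be removed.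

## 12. Three-term progressions on a connected torus

The examples so far live over a totally disconnected group. For $p=(0,n,2n)$ circles work as well. (For $(0,n^2)$ the tori of Section 6 are of no use, by Weyl's theorem.)

**Proof of Theorem B.** Let $1,\alpha_1,\alpha_2,\dots$ be rationally independent and let $T$ be the rotation by $(\alpha_i)$ on $Y=\mathbb T^{\mathbb N}$. By Kronecker's theorem its projections to the $\mathbb T^m$ are minimal rotations, so $Y$ is minimal and is an inverse limit of minimal nilsystems. Partition $\mathbb N=N_1\sqcup N_2\sqcup N_3$ into infinite sets, with $N_0=\emptyset$. In Lemma 3 take $K_i=\mathbb T$.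

**Step 1: what is needed on one circle.** Write $x_1=y$, $x_2=y+n\alpha_i$, $x_3=y+2n\alpha_i$ and $s=n\alpha_i$. Then (M) and (S) follow if, for each $l\in\{1,2,3\}$, we find a nonempty open $E\subset\mathbb T$ and sets $C_1,C_2,C_3\subset\mathbb T$, each the closure of its interior, with

- (M′) for every $s\in\mathbb T$ there are $x_j\in C_j$ with $x_2=x_1+s$ and $x_3=x_1+2s$;
- (S′) no $(x_1,x_2,x_3)$ with $x_1+x_3=2x_2$ has $x_l\in E$ and $x_j\in C_j$ for $j\ne l$.

The same sets then serve for all $i\in N_l$. Write $\|\cdot\|$ for the distance to $0$ in $\mathbb T$.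

**Step 2: the role $l=1$.** Here (S′) can use the formula $x_1=2x_2-x_3$: keep $2x_2$ and $x_3$ apart. Let $J=[.55,.95]$ and $J'=[.05,.45]$; for $u\in J$, $v\in J'$ we have $u-v\in[.1,.9]$, so $\|u-v\|\ge.1$. Put
$$E=(-.05,.05),\qquad C_1=\mathbb T,\qquad C_2=\{x:2x\in J\},\qquad C_3=J'.$$
The set $C_2$ is $[.275,.475]\cup[.775,.975]$, so each $C_j$ is the closure of its interior. For (S′): if $x_2\in C_2$ and $x_3\in C_3$, then $x_1=2x_2-x_3\in J-J'$, so $\|x_1\|\ge.1$ and $x_1\notin E$. For (M′): the set $\{2w:w\in J'\}$ is the arc $[.1,.9]$, whose complement is an arc of length $.2$. The arc $J+2s$ has length $.4$, so it is not contained in that complement. Hence some $w\in J'$ has $2w\in J+2s$. Take $x_3=w$, $x_2=w-s$, $x_1=w-2s$; then $2x_2=2w-2s\in J$, as required.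

**Step 3: the role $l=3$.** Reverse the progression. Put $E=(-.05,.05)$, $C_1=J'$, $C_2=\{x:2x\in J\}$, $C_3=\mathbb T$. The substitution $(x_1,x_2,x_3;s)\mapsto(x_3,x_2,x_1;-s)$ preserves the relations in (M′) and (S′) and turns this case into Step 2.

**Step 4: the role $l=2$.** Now $x_2\in E$ means $x_3\approx-x_1$, so let $C_1$ say that $x_1$ is near a set $F$ and $C_3$ that $-x_3$ is not near $F$. As in Section 10, $F$ must not be symmetric under reflections. Let $F=\{0,.1,.3\}$ and put
$$E=(-.01,.01),\quad C_1=\bigcup_{a\in F}[a-.01,a+.01],\quad C_2=\mathbb T,\quad C_3=\{x:\ \|{-x}-b\|\ge.04\text{ for all }b\in F\}.$$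
The set $-C_3$ is $[.04,.06]\cup[.14,.26]\cup[.34,.96]$. So all three sets are finite unions of nondegenerate closed arcs, or $\mathbb T$, and each is the closure of its interior.

For (S′): if $x_2\in E$ and $x_1\in C_1$, then $-x_3=x_1-2x_2$ is within $.01+.02=.03$ of a point of $F$, so $x_3\notin C_3$.

For (M′): given $s$, put $t=2s$. It suffices to find $a\in F$ with $a+t\in C_3$; then take $x_1=a$, $x_2=a+s$, $x_3=a+t$. Suppose there is none. Then for each $a\in F$ there is $\sigma(a)\in F$ with $\|a+\sigma(a)+t\|<.04$. For $a,a'\in F$, subtracting removes $t$: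
$$\|(a-a')+(\sigma(a)-\sigma(a'))\|<.08 .$$
The real number $(a-a')+(\sigma(a)-\sigma(a'))$ is an integer multiple of $.1$ in $[-.6,.6]$. Having distance less than $.08$ to an integer, it is an integer, hence $0$. So $a+\sigma(a)=c$ is the same real number for all $a\in F$. Then $\sigma(a)=c-a$ is injective, and $F=c-F$ as subsets of $\mathbb R$. Comparing minima, $0=c-.3$, so $c=.3$. But then $.3-.1=.2$ would belong to $F$, a contradiction.

**Step 5: conclusion.** Lemma 3 gives nonempty open $V_1,V_2,V_3\subset\mathbb T^{\mathbb N}$ satisfying (3) for $p=(0,n,2n)$. Lemma 2, applied to these three sets, gives a minimal $(X,T)$ with $X_\infty=\mathbb T^{\mathbb N}$ and nonempty clopen $U_1,U_2,U_3$ with $R_p(U_1,U_2,U_3)\subset R_p(V_1,V_2,V_3)=\emptyset$ and $R_p(\pi U_1,\pi U_2,\pi U_3)=R_p(\overline{V_1},\overline{V_2},\overline{V_3})=\mathbb Z$. $\square$
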